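\title{Residual Monge--Amp\`ere mass and potentials of full mass on projective space}

\begin{abstract}
Let $\omega_0$ be the Fubini--Study form on $\mathbb P^{n-1}$, let $u$ be an $\omega_0$-plurisubharmonic function, let $\pi:\mathbb C^n\setminus\{0\}\to\mathbb P^{n-1}$ be the projection, and let $a>1$. The function $\varphi_a=\max\{\log|z|^2+\pi^*u,\ a\log|z|^2\}$ is plurisubharmonic on $\mathbb C^n$ with an isolated singularity at the origin. We compute the Monge--Amp\`ere mass of $\varphi_a$ at the origin as an explicit affine function of the non-pluripolar mixed masses of $u$. It follows that this mass equals $1$ exactly when $u$ has full mass in the sense of Guedj--Zeriahi. We also give sharp upper and lower bounds in terms of the top-degree mass of $u$.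
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{The problem}
Let $n\ge2$, let $X=\mathbb P^{n-1}$, and let $\pi:\mathbb C^n\setminus\{0\}\to X$ be the canonical projection. We set $dd^c=\frac{i}{2\pi}\partial\bar\partial$ and $t=\log|z|^2$, so that $(dd^ct)^n=\delta_0$ on $\mathbb C^n$. The Fubini--Study form $\omega_0$ is normalized by $\pi^*\omega_0=dd^ct$ on $\mathbb C^n\setminus\{0\}$; then $\int_X\omega_0^{n-1}=1$. A function $u:X\to[-\infty,\infty)$, $u\not\equiv-\infty$, is \emph{$\omega_0$-plurisubharmonic} ($\omega_0$-psh) if $\rho+u$ is plurisubharmonic (psh) for every local potential $\rho$ of $\omega_0$. Then $u$ is upper semicontinuous and $\omega_u:=\omega_0+dd^cu$ is a closed positive current. The set of such functions is $\mathrm{PSH}(X,\omega_0)$.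

For $u\in\mathrm{PSH}(X,\omega_0)$ the function $t+\pi^*u$ is psh on $\mathbb C^n\setminus\{0\}$ and tends to $-\infty$ at $0$, so it extends to a psh function on $\mathbb C^n$. Its polar set is the whole cone over $\{u=-\infty\}$. To obtain an isolated singularity we cut it off from below: for $a>1$ let
\[
\varphi_a=\max\{t+\pi^*u,\ at\},\qquad \varphi=\varphi_2 .
\]
This is a psh function on $\mathbb C^n$, locally bounded off $0$ and equal to $-\infty$ at $0$. By a theorem of Demailly (fact (D) in Section~\ref{sec:background}) the measure $(dd^c\varphi_a)^n$ is well defined, and the \emph{residual Monge--Amp\`ere mass} of $\varphi_a$ is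
\[
e_n(\varphi_a)=\int_{\{0\}}(dd^c\varphi_a)^n .
\]

The singularities of $u$ can also be measured on $X$. For real $j$ let $u_j=\max(u,-j)$, a bounded $\omega_0$-psh function, and for $0\le k\le n-1$ put
\begin{equation}\label{eq:mk}
m_k=m_k(u)=\lim_{j\to\infty}\int_{\{u>-j\}}\omega_{u_j}^k\wedge\omega_0^{n-1-k}.
\end{equation}
This is the total mass $\int_X\langle\omega_u^k\wedge\omega_0^{n-1-k}\rangle$ of the non-pluripolar product of Guedj--Zeriahi and Boucksom--Eyssidieux--Guedj--Zeriahi. We recall in Section~\ref{sec:background} that the limit is increasing, that $0\le m_k\le1$ and that $m_0=1$. Each measure $\omega_{u_j}^k\wedge\omega_0^{n-1-k}$ has mass $1$, so $1-m_k$ is the mass that escapes toward the poles of $u$ as the truncation is removed. The function $u$ has \emph{full mass}, written $u\in\mathcal E(\omega_0)$, if $m_{n-1}(u)=1$. The following question comes from Li \cite{Li}.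

\medskip
\noindent\textbf{Question.} \emph{Is it true, for every $u\in\mathrm{PSH}(X,\omega_0)$, that $e_n(\varphi)=1$ if and only if $u\in\mathcal E(\omega_0)$?}

\subsection*{What to expect}
If $u=0$, then $\varphi_a=t$ on the unit ball and $e_n(\varphi_a)=1$. For general $u$, on the line through $0$ with direction $x\in X$ one has $\varphi_a=t+u(x)$ near $0$ as soon as $u(x)>-\infty$, which holds for almost every $x$. So $\varphi_a$ behaves like $t$ except in a thin region around the cone over the poles of $u$, where it equals the more singular function $at$. Any mass beyond $1$ has to come from this region. At the extreme, $u=\log(|z_1|^2/|z|^2)$ gives $\varphi_a=\max\{\log|z_1|^2,a\log|z|^2\}$; here $\omega_u$ is the current of integration on a hyperplane, entirely carried by the poles, and we shall find $e_n(\varphi_a)=a^{n-1}$. One therefore guesses that mass lost on $X$ reappears at the origin of $\mathbb C^n$. Two points keep the equivalence from being immediate. The class $\mathcal E(\omega_0)$ contains unbounded functions (Remark~\ref{rem:unbounded}),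 so the region where $\varphi_a=at$ may reach the origin without adding mass. And the residual mass turns out to depend on all the $m_k$, while the class $\mathcal E(\omega_0)$ is defined by $m_{n-1}$ alone.

\subsection*{Results}
The answer to the question is yes, and it follows from an exact formula.

\begin{theorem}\label{thm:formula}
For every $u\in\mathrm{PSH}(X,\omega_0)$ and every $a>1$,
\[
e_n(\varphi_a)=1+(a-1)\sum_{k=1}^{n-1}a^{\,n-1-k}\,(1-m_k).
\]
In particular $e_n(\varphi)=1+\sum_{k=1}^{n-1}2^{\,n-1-k}(1-m_k)$.
\end{theorem}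

\begin{theorem}\label{thm:equivalence}
For every $u\in\mathrm{PSH}(X,\omega_0)$ one has $1=m_0\ge m_1\ge\dots\ge m_{n-1}$. Consequently, for every $a>1$,
\[
(a-1)(1-m_{n-1})\ \le\ e_n(\varphi_a)-1\ \le\ (a^{n-1}-1)(1-m_{n-1}).
\]
In particular $e_n(\varphi)=1$ if and only if $u\in\mathcal E(\omega_0)$, and the same equivalence holds for $\varphi_a$ for any single $a>1$.
\end{theorem}

\begin{theorem}\label{thm:sharp}
Let $u\in\mathrm{PSH}(X,\omega_0)$, $a>1$, $m=m_{n-1}(u)$ and $q=m^{1/(n-1)}\in[0,1]$.
\begin{enumerate}
\item[(i)] One has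
\[
1+(a-1)(1-m)\ \le\ e_n(\varphi_a)\ \le\ a^n-(a-1)\frac{a^n-q^n}{a-q},
\]
and for each $m\in[0,1]$ both bounds are attained.
\item[(ii)] One has $1\le e_n(\varphi_a)\le a^{n-1}$, with $e_n(\varphi_a)=a^{n-1}$ if and only if $m_1=0$, that is, $\langle\omega_u\rangle=0$.
\item[(iii)] The function $a\mapsto e_n(\varphi_a)$ is a polynomial on $(1,\infty)$, and it determines all the masses $m_k$.
\end{enumerate}
\end{theorem}

An atom is hard to compute directly, so we compute the mass everywhere else. The total mass of $(dd^c\varphi_a)^n$ is $a^n$, whatever $u$ is. Off the origin the measure lives on the set where the two functions in the maximum agree, which meets each complex line through $0$ in at most one circle, and its mass can be found by integrating along these lines. Section~\ref{sec:model} carries this out by hand in an example in $\mathbb C^2$. Sections~\ref{sec:bounded} and~\ref{sec:formula} prove Theorem~\ref{thm:formula}, first for bounded and then for arbitrary $u$. Theorems~\ref{thm:equivalence} and~\ref{thm:sharp} are proved in Sections~\ref{sec:monotone}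 and~\ref{sec:sharp}.

\section{Background}\label{sec:background}

We take $d^c=\frac{i}{4\pi}(\bar\partial-\partial)$, so that $d\circ d^c=\frac{i}{2\pi}\partial\bar\partial$. For smooth real functions $\tau$ and $f$,
\[
dd^cf(\tau)=f'(\tau)\,dd^c\tau+f''(\tau)\,d\tau\wedge d^c\tau,\qquad d\tau\wedge d^c\tau=\tfrac{i}{2\pi}\partial\tau\wedge\bar\partial\tau\ge0,
\]
and if $\zeta=|\zeta|e^{i\theta}$ is a complex coordinate, then $d^c\log|\zeta|^2=d\theta/2\pi$.

\subsection*{Pluripotential theory}
If $v$ is a locally bounded psh function and $T$ a closed positive current, then $dd^cv\wedge T:=dd^c(vT)$ is a closed positive current. Iterating defines the Bedford--Taylor product $dd^cv_1\wedge\dots\wedge dd^cv_k$ of locally bounded psh functions. It is symmetric in the $v_i$, and on an open set it depends only on the restrictions of the $v_i$ to that set. On $X$, products of currents $\omega_v$ with $v$ bounded are defined through local potentials: $\omega_v=dd^c(\rho+v)$ where $\omega_0=dd^c\rho$. The \emph{plurifine topology} is the coarsest topology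 for which all psh functions are continuous. It is finer than the Euclidean topology, so a set $\{v>h\}$, with $h$ continuous and $v$ psh or $\omega_0$-psh, is plurifine open, although in general not open. We use the following facts.
\begin{itemize}
\item[(BT)] (Bedford--Taylor) Products of locally bounded psh functions are weakly continuous along decreasing sequences with locally bounded limits and along locally uniformly convergent sequences.
\item[(PF)] (Plurifine locality \cite{BT87}) If locally bounded psh functions $v,v'$ agree on a plurifine open set $O$, then $1_O(dd^cv)^k\wedge T=1_O(dd^cv')^k\wedge T$ whenever $T$ is a product of closed positive $(1,1)$-currents with locally bounded potentials. Through local potentials, the same holds for $\omega_v$ and $\omega_{v'}$ on $X$.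
\item[(D)] (\cite[III.4]{Dem}) If $\psi$ is psh and locally bounded off $0$, then $(dd^c\psi)^n$ is well defined and $(dd^c\max(\psi,-L))^n\to(dd^c\psi)^n$ weakly as $L\to\infty$. In particular, off $0$ it is the Bedford--Taylor measure.
\item[(R)] (Demailly; B{\l}ocki--Ko{\l}odziej, 2007) Every $\omega_0$-psh function on $X$ is a decreasing limit of smooth $\omega_0$-psh functions.
\end{itemize}

For bounded $\omega_0$-psh functions $v_1,\dots,v_{n-1}$ we have
\begin{equation}\label{eq:unitmass}
\int_X\omega_{v_1}\wedge\dots\wedge\omega_{v_{n-1}}=1 ,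
\end{equation}
because $\omega_v\wedge T=\omega_0\wedge T+dd^c(vT)$ and $\int_Xdd^c(vT)=0$, so that the factors can be replaced by $\omega_0$ one at a time.

Consider now \eqref{eq:mk}. If $j'\ge j$, then $u_j=u_{j'}$ on the plurifine open set $\{u>-j\}$, and (PF) gives $1_{\{u>-j\}}\omega_{u_j}^k=1_{\{u>-j\}}\omega_{u_{j'}}^k\le1_{\{u>-j'\}}\omega_{u_{j'}}^k$. So the integrals in \eqref{eq:mk} increase with $j$, and they are at most $1$ by \eqref{eq:unitmass}. Moreover $m_0=\int_{\{u>-\infty\}}\omega_0^{n-1}=1$, since $\{u=-\infty\}$ is Lebesgue-null. The positive $(1,1)$-current $\langle\omega_u\rangle$ is the increasing limit of the currents $1_{\{u>-j\}}\omega_{u_j}$, and $m_1=\int_X\langle\omega_u\rangle\wedge\omega_0^{n-2}$.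

\subsection*{A smooth maximum}
To compute with forms rather than currents we round off the maximum. Let $\chi$ be the convolution of $\max(x,0)$ with a smooth even probability density supported in $[-1,1]$. Then $\chi$ is smooth and convex, $\chi(x)=\max(x,0)$ for $|x|\ge1$, $0\le\chi'\le1$, and $0\le\chi(x)-\max(x,0)\le1$. For $0<\varepsilon\le1$ set
\[
M_\varepsilon(A,B)=A+\varepsilon\chi\Big(\frac{B-A}{\varepsilon}\Big).
\]
Then $\max(A,B)\le M_\varepsilon(A,B)\le\max(A,B)+\varepsilon$, with $M_\varepsilon(A,B)=\max(A,B)$ where $|B-A|\ge\varepsilon$, and $M_\varepsilon$ is nondecreasing in $A$ since $\partial M_\varepsilon/\partial A=1-\chi'\ge0$. If $A,B$ are smooth functions, $\tau=B-A$ and $p=\chi'(\tau/\varepsilon)\in[0,1]$, then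
\begin{align}
dM_\varepsilon(A,B)&=(1-p)\,dA+p\,dB,\label{eq:dM}\\
dd^cM_\varepsilon(A,B)&=(1-p)\,dd^cA+p\,dd^cB+\varepsilon^{-1}\chi''(\tau/\varepsilon)\,d\tau\wedge d^c\tau .\label{eq:ddcM}
\end{align}
In particular $M_\varepsilon(A,B)$ is psh if $A$ and $B$ are.

\section{The total mass and a model case}\label{sec:model}

Throughout, $a>1$ is fixed and $s=(a-1)t$, so that $\varphi_a=t+\max(\pi^*u,s)$. Let $\mu$ be the restriction of $(dd^c\varphi_a)^n$ to $\mathbb C^n\setminus\{0\}$.

\begin{lemma}\label{lem:total}
For every $u\in\mathrm{PSH}(X,\omega_0)$, $\ e_n(\varphi_a)=a^n-\mu(\mathbb C^n\setminus\{0\})$.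
\end{lemma}

\begin{proof}
Since $u$ is bounded above and $a>1$, there is $R$ with $s>\sup u$, hence $\varphi_a=at$, on $\{|z|>R\}$. On this set $(dd^c\varphi_a)^n=(dd^cat)^n=0$. Let $\eta\in C_c^\infty(\mathbb C^n)$ be equal to $1$ near $\{|z|\le R\}$. The functions $v_L=\max(\varphi_a,-L)$ and $v'_L=\max(at,-L)$ coincide on the open set $\{|z|>R\}$, which contains the support of $dd^c\eta$. By the definition of the product,
\[
\int\eta\,(dd^cv_L)^n=\int v_L\,dd^c\eta\wedge(dd^cv_L)^{n-1}=\int v'_L\,dd^c\eta\wedge(dd^cv'_L)^{n-1}=\int\eta\,(dd^cv'_L)^n .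
\]
Let $L\to\infty$. By (D), $\int\eta\,(dd^c\varphi_a)^n=\int\eta\,(dd^cat)^n=a^n$, and the left side is the total mass of $(dd^c\varphi_a)^n$.
\end{proof}

We now compute $\mu(\mathbb C^n\setminus\{0\})$ by hand in the simplest case with a pole: $n=2$ and $u=c\log\lambda$, where $\lambda=|z_1|^2/|z|^2$ and $0<c\le1$. Put $\xi_i=\log|z_i|^2$, so that $t=\log(e^{\xi_1}+e^{\xi_2})$ and $\varphi_a=\max(A,B)$ with
\[
A=c\,\xi_1+(1-c)\,t,\qquad B=at .
\]
Off the point $\{z_1=0\}$ of $\mathbb P^1$ we have $\omega_u=(1-c)\omega_0$, because $\xi_1$ is pluriharmonic there; hence $m_1=1-c$.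

Let $z_i=|z_i|e^{i\theta_i}$. For a smooth function $f(\xi_1,\xi_2)$ on $(\mathbb C^*)^2$ we have $dd^cf=\sum f_{ik}\,d\xi_i\wedge d\theta_k/2\pi$, so $(dd^cf)^2=2\det(D^2f)\,d\xi_1\wedge\frac{d\theta_1}{2\pi}\wedge d\xi_2\wedge\frac{d\theta_2}{2\pi}$. Integrating out the angles, we see that the mass of $(dd^cf)^2$ is twice the integral of the Jacobian of the gradient map $\nabla f:\mathbb R^2\to\mathbb R^2$. Take $f=M_\varepsilon(A,B)$. It is smooth and psh on $\mathbb C^2\setminus\{0\}$, because it equals $B$ near the punctured axis $z_1=0$; so the axes carry no mass. Since $\nabla t=(\lambda,1-\lambda)$, formula \eqref{eq:dM} gives $\nabla f=G(\lambda,p)$ with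
\[
G(\lambda,p)=(1-p)\,\big(c+(1-c)\lambda,\ (1-c)(1-\lambda)\big)+p\,\big(a\lambda,\ a(1-\lambda)\big).
\]
The pair $(\lambda,\tau)$, where $\tau=B-A=s-c\log\lambda$, is a global coordinate system $\mathbb R^2\to(0,1)\times\mathbb R$, and $p=\chi'(\tau/\varepsilon)$ is a nondecreasing function of $\tau$ running from $0$ to $1$. So the integral of the Jacobian of $\nabla f$ is $\int_{(0,1)^2}|\operatorname{Jac}G|\,d\lambda\,dp$. The map $G$ is injective on $(0,1)^2$: the sum of its coordinates, $1+(a-1)p$, determines $p$, and the first coordinate is then strictly increasing in $\lambda$. Its image is the interior of the quadrilateral $Q$ with vertices $(1,0)$, $(a,0)$, $(0,a)$, $(c,1-c)$ in Figure~\ref{fig:model}. Thus $(dd^cf)^2$ has mass $2\operatorname{area}(Q)=a^2-1-(a-1)c$, for every $\varepsilon$.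

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=2.3]
\fill[gray!20] (1,0)--(2.4,0)--(0,2.4)--(0.6,0.4)--cycle;
\fill[gray!65] (0,1)--(0.6,0.4)--(0,2.4)--cycle;
\draw (0,0)--(2.4,0)--(0,2.4)--cycle;
\draw (0,1)--(1,0);
\draw (0.6,0.4)--(0,2.4);
\draw[dashed] (0.7,0.3)--(0.6,1.8) (0.8,0.2)--(1.2,1.2) (0.9,0.1)--(1.8,0.6);
\fill (0.6,0.4) circle (0.6pt);
\node[below] at (0,0) {\scriptsize $(0,0)$};
\node[below] at (1,0) {\scriptsize $(1,0)$};
\node[below] at (2.4,0) {\scriptsize $(a,0)$};
\node[left] at (0,1) {\scriptsize $(0,1)$};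
\node[left] at (0,2.4) {\scriptsize $(0,a)$};
\node[below left] at (0.62,0.4) {\scriptsize $(c,1-c)$};
\node at (1.25,0.7) {$Q$};
\end{tikzpicture}
\caption{Monge--Amp\`ere mass of $\max\{c\log|z_1|^2+(1-c)\log|z|^2,\ a\log|z|^2\}$ on $\mathbb C^2$, read as twice the area. The large triangle is the total mass $a^2$. The light quadrilateral $Q$, swept by one segment for each value of $|z_1|^2/|z|^2$ (three are dashed), is the mass off the origin. What remains is the mass at the origin: $1$ from the white triangle and $(a-1)c$ from the dark one.}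
\label{fig:model}
\end{figure}

As $\varepsilon\to0$, $(dd^cf)^2\to\mu$ weakly on $\mathbb C^2\setminus\{0\}$ by (BT), and we must check that no mass escapes. The measure $(dd^cf)^2$ is supported in $\{|\tau|\le\varepsilon\}$, where $|s-c\log\lambda|\le1$. There $s\le1$, so the supports are uniformly bounded; and $|z|<\delta$ forces $\lambda^c<e\,\delta^{2(a-1)}$, so the mass in $\{0<|z|<\delta\}$ is at most twice the area of $G(\{\lambda^c<e\,\delta^{2(a-1)}\})$, which tends to $0$ with $\delta$ uniformly in $\varepsilon$. Hence $\mu$ has mass $2\operatorname{area}(Q)$, and Lemma~\ref{lem:total} gives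
\[
e_2(\varphi_a)=1+(a-1)c=1+(a-1)(1-m_1),
\]
as in Theorem~\ref{thm:formula}. Two features of this computation drive the general proof. Across the set $\{A=B\}$ the parameter $p$ sweeps $[0,1]$ and interpolates between the two sides. And on this set, being close to the origin of $\mathbb C^n$ is the same as being close to the poles of $u$ in $X$.

\section{Bounded potentials}\label{sec:bounded}

For a bounded $\omega_0$-psh function $w$ let
\[
\Gamma_w=\{z\in\mathbb C^n\setminus\{0\}:\ \pi^*w=s\}.
\]
This Borel set meets the line with direction $x$ in the circle $|z|^{2(a-1)}=e^{w(x)}$.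

\begin{proposition}\label{prop:bounded}
Let $w$ be a bounded $\omega_0$-psh function, let $\psi=t+\max(\pi^*w,s)$, and let $\nu=(dd^c\psi)^n$ on $\mathbb C^n\setminus\{0\}$. Then
\begin{enumerate}
\item[(a)] $\nu$ is carried by $\Gamma_w$, that is, the complement of $\Gamma_w$ is $\nu$-null;
\item[(b)] $\displaystyle\pi_*\nu=(a-1)\sum_{k=0}^{n-1}a^{n-1-k}\,\omega_w^k\wedge\omega_0^{n-1-k}$.
\end{enumerate}
\end{proposition}

The two parts need different tools. Smooth approximation gives (b), but a weak limit of measures carried by closed sets near $\Gamma_{w_i}$, with $w_i\downarrow w$, need not be visibly carried by $\Gamma_w$ when $w$ is discontinuous. Part (a) comes from plurifine locality instead.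

\begin{proof}
Put $A=t+\pi^*w$ and $B=at$, so $\psi=\max(A,B)$. By (R) choose smooth $\omega_0$-psh functions $w_i\downarrow w$. They satisfy $\inf w\le w_i\le\max w_1$, so $|w_i|\le C$ for a constant $C$. Put $A_i=t+\pi^*w_i$; then $dd^cA_i=\pi^*\omega_{w_i}$ and $dd^cB=a\,\pi^*\omega_0$.

\emph{Part (a).} Since $\dim X=n-1$, we have $(dd^cA_i)^n=\pi^*(\omega_{w_i}^n)=0$ and $(dd^cB)^n=0$. As $A_i\downarrow A$, (BT) gives $(dd^cA)^n=0$. The set $\{A>B\}$ is plurifine open and $\psi=A$ on it, so $\nu$ vanishes there by (PF). The set $\{A<B\}$ is open, because $A$ is upper semicontinuous and $B$ is continuous, and $\psi=B$ on it, so $\nu$ vanishes there too. What is left is $\{A=B\}=\Gamma_w$.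

\emph{Part (b) for the smooth maximum and smooth $w$.} Assume that $w$ is smooth and let $M=M_\varepsilon(A,B)$, $\tau=B-A=s-\pi^*w$, $p=\chi'(\tau/\varepsilon)$. By \eqref{eq:ddcM}, $dd^cM=\beta+\gamma$ with
\[
\beta=(1-p)\,\pi^*\omega_w+pa\,\pi^*\omega_0,\qquad\gamma=\varepsilon^{-1}\chi''(\tau/\varepsilon)\,d\tau\wedge d^c\tau .
\]
The form $\beta^n$ is a combination, with function coefficients, of pullbacks of $(n,n)$-forms on $X$, so $\beta^n=0$; and $\gamma^2=0$. Hence $(dd^cM)^n=n\,\gamma\wedge\beta^{n-1}$, that is,
\begin{equation}\label{eq:expansion}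
(dd^cM)^n=n\sum_{k=0}^{n-1}\binom{n-1}{k}a^{n-1-k}(1-p)^kp^{n-1-k}\,\gamma\wedge\pi^*\big(\omega_w^k\wedge\omega_0^{n-1-k}\big).
\end{equation}
This measure is supported in $\{|\tau|\le\varepsilon\}$, since $\chi''$ vanishes outside $[-1,1]$.

To integrate along the fibers, let $\sigma$ be a holomorphic section of $\pi$ over an open set $U\subset X$ and write $z=\zeta\sigma(x)$ with $\zeta=|\zeta|e^{i\theta}\in\mathbb C^*$. With $\ell=\log|\zeta|^2$ we have $t=\ell+\log|\sigma(x)|^2$, so $\tau=(a-1)\ell+h(x)$ for a smooth function $h$ on $U$. The forms $\pi^*dh$ and $\pi^*d^ch$ are killed by the pullback of a top-degree form on $X$. In \eqref{eq:expansion} we may therefore replace $d\tau\wedge d^c\tau$ by $(a-1)^2\,d\ell\wedge d\theta/2\pi$. On a fiber, $d\tau=(a-1)\,d\ell$ and $dp=\varepsilon^{-1}\chi''(\tau/\varepsilon)\,d\tau$, so $\gamma$ is replaced by $(a-1)\,dp\wedge d\theta/2\pi$. Because $a>1$, $\tau$ increases from $-\infty$ to $+\infty$ with $\ell$, and $p$ goes from $0$ to $1$. The fiber integral of $(1-p)^kp^{n-1-k}\gamma$ is thus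
\[
(a-1)\int_0^1(1-p)^kp^{n-1-k}\,dp=(a-1)\,\frac{k!\,(n-1-k)!}{n!}=\frac{a-1}{n\binom{n-1}{k}} .
\]
The constants cancel those in \eqref{eq:expansion}, and we obtain, for every $\varepsilon\in(0,1]$,
\begin{equation}\label{eq:smoothpush}
\pi_*(dd^cM)^n=(a-1)\sum_{k=0}^{n-1}a^{n-1-k}\,\omega_w^k\wedge\omega_0^{n-1-k}.
\end{equation}

\emph{Part (b) in general.} Let $w$ be bounded. Since $M_\varepsilon$ is continuous and nondecreasing in its first argument, the smooth psh functions $M_\varepsilon(A_i,B)$ decrease to $M_\varepsilon(A,B)$, which is therefore psh and locally bounded. Also $M_\varepsilon(A,B)\to\psi$ uniformly as $\varepsilon\to0$. By (BT), $(dd^cM_\varepsilon(A_i,B))^n\to(dd^cM_\varepsilon(A,B))^n$ as $i\to\infty$ and $(dd^cM_\varepsilon(A,B))^n\to\nu$ as $\varepsilon\to0$, weakly on $\mathbb C^n\setminus\{0\}$. The map $\pi$ is not proper, so the convergence of push-forwards needs an argument, and this is where boundedness of $w$ is used. The measure $(dd^cM_\varepsilon(A_i,B))^n$ is supported in $\{|s-\pi^*w_i|\le\varepsilon\}$, hence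 in the compact set $K=\{|s|\le C+1\}\subset\mathbb C^n\setminus\{0\}$, and so are the weak limits. For $F\in C(X)$ we may test against $\eta\,\pi^*F$, with $\eta$ compactly supported in $\mathbb C^n\setminus\{0\}$ and equal to $1$ on $K$; so the push-forwards converge weakly. On the right of \eqref{eq:smoothpush}, written for $w_i$, we have $\omega_{w_i}^k\wedge\omega_0^{n-1-k}\to\omega_w^k\wedge\omega_0^{n-1-k}$ by (BT). Letting $i\to\infty$ and then $\varepsilon\to0$ gives (b).
\end{proof}

\section{The mass formula}\label{sec:formula}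

For unbounded $u$ the products $\omega_u^k$ in Proposition~\ref{prop:bounded}(b) need not make sense, so we apply the proposition to the truncations $u_j$. Passing to weak limits in (b) would not help: each side has mass $a^n-1$ for all $j$, and the point is to find how much of it drifts to the origin. Two families of sets are relevant. The punctured space is exhausted by the open sets $\{s>-j\}$, and the masses $m_k$ are defined through the sets $\{u>-j\}\subset X$. Part (a) identifies the two families.

\begin{proof}[Proof of Theorem~\ref{thm:formula}]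
Let $\psi_j=t+\max(\pi^*u_j,s)=t+\max(\pi^*u,-j,s)$ and $\nu_j=(dd^c\psi_j)^n$ on $\mathbb C^n\setminus\{0\}$. On the open set $\Omega_j=\{s>-j\}$ we have $\psi_j=\varphi_a$, hence $\mu(\Omega_j)=\nu_j(\Omega_j)$. On $\Gamma_{u_j}$ we have $s=\pi^*u_j$, and $\{u_j>-j\}=\{u>-j\}$, so
\[
\Omega_j\cap\Gamma_{u_j}=\pi^{-1}\{u>-j\}\cap\Gamma_{u_j}.
\]
Using parts (a) and (b) of Proposition~\ref{prop:bounded} in turn,
\[
\mu(\Omega_j)=\nu_j\big(\pi^{-1}\{u>-j\}\big)=(a-1)\sum_{k=0}^{n-1}a^{n-1-k}\int_{\{u>-j\}}\omega_{u_j}^k\wedge\omega_0^{n-1-k}.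
\]
As $j\to\infty$ the sets $\Omega_j$ increase to $\mathbb C^n\setminus\{0\}$ and the integrals tend to $m_k$. With Lemma~\ref{lem:total},
\begin{equation}\label{eq:secondform}
e_n(\varphi_a)=a^n-(a-1)\sum_{k=0}^{n-1}a^{n-1-k}m_k .
\end{equation}
It remains to insert $a^n=1+(a-1)\sum_{k=0}^{n-1}a^{n-1-k}$ and to note that the term $k=0$ drops out because $m_0=1$.
\end{proof}

\begin{remark}
The hypothesis $a>1$ entered in Lemma~\ref{lem:total} and in the fiber integral. Without it the mass does not see $u$. If $0<a<1$, then $\varphi_a=at$ near $0$, because $u$ is bounded above, and the mass is $a^n$. If $a=1$, then $\varphi_1=t+\pi^*w$ with $w=\max(u,0)$ bounded; near $0$ this is the function $\varphi_2$ attached to $w$, whose mass is $1$ by Theorem~\ref{thm:formula}, since all $m_k(w)$ equal $1$.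
\end{remark}

\section{Monotonicity of the masses}\label{sec:monotone}

By Theorem~\ref{thm:formula}, $e_n(\varphi_a)=1$ if and only if $m_1=\dots=m_{n-1}=1$. To answer the question we need to know that $m_{n-1}=1$ forces all the other masses to be $1$. The reason is that $u_j$ attains its minimum on $\{u\le-j\}$, so replacing a factor $\omega_0$ by $\omega_{u_j}$ can only add mass to this set. Since $\{u\le-j\}$ need not be open or closed, we prove this by raising the truncation level slightly, so that the set falls inside an open set where the potential is constant.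

\begin{lemma}\label{lem:monotone}
For $1\le k\le n-1$ and every real $j$,
\[
\int_{\{u\le-j\}}\omega_{u_j}^k\wedge\omega_0^{n-1-k}\ \ge\ \int_{\{u\le-j\}}\omega_{u_j}^{k-1}\wedge\omega_0^{n-k}.
\]
\end{lemma}

\begin{proof}
Let $T=\omega_{u_j}^{k-1}\wedge\omega_0^{n-1-k}$, let $\varepsilon>0$, and put $b=-j+\varepsilon$ and $v=\max(u,b)$. The functions $u_j$ and $v$ agree on the plurifine open set $\{u>b\}$, so by (PF) the measures $\omega_{u_j}\wedge T$ and $\omega_v\wedge T$ give it the same mass. Both have total mass $1$ by \eqref{eq:unitmass}, so they give the same mass to the complement $\{u\le b\}$. On the set $\{u<b\}$, which is open because $u$ is upper semicontinuous, $v$ is constant, hence $\omega_v\wedge T=\omega_0\wedge T$ there. Therefore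
\[
\int_{\{u\le b\}}\omega_{u_j}\wedge T=\int_{\{u\le b\}}\omega_v\wedge T\ \ge\int_{\{u<b\}}\omega_v\wedge T=\int_{\{u<b\}}\omega_0\wedge T\ \ge\int_{\{u\le-j\}}\omega_0\wedge T .
\]
As $\varepsilon\downarrow0$ the sets $\{u\le b\}$ decrease to $\{u\le-j\}$, and the lemma follows.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:equivalence}]
By \eqref{eq:unitmass} and \eqref{eq:mk}, the two sides of Lemma~\ref{lem:monotone} tend to $1-m_k$ and $1-m_{k-1}$ as $j\to\infty$. Hence $m_k\le m_{k-1}$.

All terms of the sum in Theorem~\ref{thm:formula} are nonnegative, and keeping only $k=n-1$ gives the lower bound. For the upper bound use $1-m_k\le1-m_{n-1}$ and $(a-1)\sum_{k=1}^{n-1}a^{n-1-k}=a^{n-1}-1$. Since $a-1>0$, the two bounds show that $e_n(\varphi_a)=1$ if and only if $m_{n-1}=1$, that is, $u\in\mathcal E(\omega_0)$. For $a=2$ they read $1-m_{n-1}\le e_n(\varphi)-1\le(2^{n-1}-1)(1-m_{n-1})$.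
\end{proof}

\section{Sharp bounds}\label{sec:sharp}

Fix $m=m_{n-1}$. By \eqref{eq:secondform}, the residual mass is smallest when the intermediate masses $m_1,\dots,m_{n-2}$ are as large as possible, and largest when they are as small as possible. We shall see that a pole at a point leaves them equal to $1$, and that a pole along a hyperplane makes them minimal. The inequality $m_k\ge m$ of Theorem~\ref{thm:equivalence} can be improved by the log-concavity theorem of Darvas, Di Nezza and Lu \cite{DDL}, which is used only here: on a compact K\"ahler manifold of dimension $N$, closed positive $(1,1)$-currents $T_1,\dots,T_N$ satisfy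
\[
\int\langle T_1\wedge\dots\wedge T_N\rangle\ \ge\ \prod_{i=1}^N\Big(\int\langle T_i^N\rangle\Big)^{1/N}.
\]
With $N=n-1$, $k$ copies of $\omega_u$ and $n-1-k$ copies of $\omega_0$, this gives
\begin{equation}\label{eq:logconcave}
m_k\ge m^{k/(n-1)}=q^k\qquad(0\le k\le n-1),
\end{equation}
where $q^0=1$ also for $q=0$.

\subsection*{Poles at a point}
Let $P=[1:0:\dots:0]$ and $H=\{z_1=0\}$. On $X\setminus H\cong\mathbb C^{n-1}$ use the coordinate $y=(z_2/z_1,\dots,z_n/z_1)$, so that $P$ is $y=0$. Put $\rho=\log|y|^2$ and $g(\rho)=\log(1+e^\rho)$. Since $t=\log|z_1|^2+g(\rho)$, we have $\omega_0=dd^cg(\rho)$ in this chart. For potentials that depend only on $|y|$, Stokes' theorem reduces the masses to slopes.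

\begin{lemma}\label{lem:radial}
Let $f:\mathbb R\to\mathbb R$ be smooth, convex and nondecreasing, with $f(\rho)\to-\infty$ as $\rho\to-\infty$ and $f'(\rho)\to1$ as $\rho\to+\infty$. Assume that $u=f(\rho)-g(\rho)$ extends smoothly across $H$, and let $c=\lim_{\rho\to-\infty}f'(\rho)$. Then $u\in\mathrm{PSH}(X,\omega_0)$, $m_k(u)=1$ for $k\le n-2$, and $m_{n-1}(u)=1-c^{\,n-1}$.
\end{lemma}

\begin{proof}
The function $f(\log|y|^2)$ is psh on $\mathbb C^{n-1}$, so $u$ is $\omega_0$-psh on $X\setminus H$ with $\omega_u=dd^cf(\rho)$; near $H$ it is smooth and $\omega_u\ge0$ by continuity. As $u$ is smooth off $P$ and tends to $-\infty$ at $P$, the sets $\{u>-j\}$ are open, they exhaust $X\setminus\{P\}$, and $u_j=u$ on them. Since $H$ is Lebesgue-null, $m_k$ is the limit of the integral of $\omega_u^k\wedge\omega_0^{n-1-k}$ over the shell $\{r<|y|<R\}$ as $r\to0$ and $R\to\infty$.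

Let $f_1,\dots,f_{n-1}$ be smooth functions on $\mathbb R$ and $F_i=f_i(\rho)$. On the sphere $S_r=\{|y|=r\}$ the function $f_i'(\rho)$ is constant. Hence $d^cF_i=f_i'(\rho)\,d^c\rho$ restricts to $f_i'(\log r^2)\,d^c\rho|_{S_r}$ and, applying $d$ on $S_r$, $dd^cF_i$ restricts to $f_i'(\log r^2)\,dd^c\rho|_{S_r}$. The number $\kappa=\int_{S_r}d^c\rho\wedge(dd^c\rho)^{n-2}$ does not depend on $r$, because $d^c\rho$ is invariant under dilations. Stokes' theorem applied to $d^cF_1\wedge dd^cF_2\wedge\dots\wedge dd^cF_{n-1}$ gives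
\[
\int_{\{r<|y|<R\}}dd^cF_1\wedge\dots\wedge dd^cF_{n-1}=\kappa\Big(\prod_if_i'(\log R^2)-\prod_if_i'(\log r^2)\Big).
\]
The slope $g'(\rho)=e^\rho/(1+e^\rho)$ tends to $1$ at $+\infty$ and to $0$ at $-\infty$. Taking all $f_i=g$ yields $1=\int_X\omega_0^{n-1}=\kappa$. Now take $k$ copies of $f$ and $n-1-k$ copies of $g$. The first product tends to $1$. The second tends to $0$ if $k\le n-2$, because it contains a factor $g'$, and to $c^{n-1}$ if $k=n-1$.
\end{proof}

\begin{remark}\label{rem:unbounded}
Choose $f$ with $f'$ smooth and nondecreasing, equal to $1/(2\sqrt{-\rho})$ for $\rho\le-4$ and to $g'(\rho)$ for $\rho\ge0$; this is possible since $\frac14<g'(0)=\frac12$. Then $f(\rho)=-\sqrt{-\rho}+\mathrm{const}$ for $\rho\le-4$, $u$ is constant near $H$, and $c=0$. So $u$ is unbounded and has full mass, and $e_n(\varphi_a)=1$.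
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
(i) The lower bound is part of Theorem~\ref{thm:equivalence}. For the upper bound, insert \eqref{eq:logconcave} in \eqref{eq:secondform} and use $\sum_{k=0}^{n-1}a^{n-1-k}q^k=(a^n-q^n)/(a-q)$, valid since $q\le1<a$.

For $m=1$ both bounds equal $1$ and are attained by $u=0$. Let $m\in[0,1)$.

\emph{The upper bound is attained.} Let $q=m^{1/(n-1)}$, $c=1-q\in(0,1]$ and $u=c\log(|z_1|^2/|z|^2)$; for $n=2$ this is the function of Section~\ref{sec:model}. It is $\omega_0$-psh, since in each chart $\{z_i=1\}$ it has the form $c\log|z_1|^2+(1-c)t-t$, where $t$ is a local potential of $\omega_0$. Off $H$ it is smooth and $\omega_u=(1-c)\omega_0=q\,\omega_0$. The sets $\{u>-j\}$ are open and exhaust $X\setminus H$, and $u_j=u$ on them, so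
\[
m_k=\lim_{j\to\infty}q^k\int_{\{u>-j\}}\omega_0^{n-1}=q^k .
\]
Thus $m_{n-1}=m$ and equality holds in \eqref{eq:logconcave} for all $k$, hence in the upper bound.

\emph{The lower bound is attained.} Let $c=(1-m)^{1/(n-1)}\in(0,1]$ and
\[
u=c\log\frac{|z_2|^2+\dots+|z_n|^2}{|z|^2}=c\,\big(\rho-g(\rho)\big),
\]
which is smooth off $P$. It has the form $f-g$ with $f(\rho)=c\rho+(1-c)g(\rho)$, and $f$ is convex and increasing, tends to $-\infty$ at $-\infty$, and has slopes $c$ at $-\infty$ and $1$ at $+\infty$. By Lemma~\ref{lem:radial}, $m_k=1$ for $k\le n-2$ and $m_{n-1}=1-c^{n-1}=m$. Theorem~\ref{thm:formula} gives $e_n(\varphi_a)=1+(a-1)(1-m)$.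

(ii) Since $0\le1-m_k\le1$, Theorem~\ref{thm:formula} gives $1\le e_n(\varphi_a)\le1+(a-1)\sum_{k=1}^{n-1}a^{n-1-k}=a^{n-1}$, with equality on the right if and only if $m_1=\dots=m_{n-1}=0$. By Theorem~\ref{thm:equivalence} this holds if and only if $m_1=0$. Finally $m_1$ is the mass of the trace measure $\langle\omega_u\rangle\wedge\omega_0^{n-2}$, and the coefficients of a positive current are dominated by its trace measure, so $m_1=0$ means $\langle\omega_u\rangle=0$.

(iii) The masses $m_k$ do not depend on $a$, so the formula of Theorem~\ref{thm:formula} is a polynomial in $a$. The numbers $1-m_k$, $1\le k\le n-1$, are the coefficients of the polynomial $(e_n(\varphi_a)-1)/(a-1)$, and $m_0=1$.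
\end{proof}

\begin{thebibliography}{9}

\bibitem{BT87} Bedford and Taylor, \emph{Fine topology, \v{S}ilov boundary, and $(dd^c)^n$}, 1987.

\bibitem{DDL} Darvas, Di Nezza and Lu, \emph{Log-concavity of volume and complex Monge--Amp\`ere equations with prescribed singularity}, Math. Ann., 2021.

\bibitem{Dem} Demailly, \emph{Complex Analytic and Differential Geometry}.

\bibitem{Li} Chi Li, \emph{Analytical approximations and Monge-Amp\`{e}re masses of plurisubharmonic singularities}, arXiv:2012.15599 (2020).

\end{thebibliography}
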